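# Ball quotients with isolated bad points: equality in the Miyaoka–Yau inequality when $K_X$ is not ample

Varieties are complex. For a smooth projective $X$ we write $c_i(X)=c_i(\mathcal T_X)$, so $c_1(X)=-K_X$. A divisor is *nef* if it has degree $\ge 0$ on every curve. A nef divisor $D$ on an $n$-fold is *big* if $D^n>0$. Throughout, $\omega=e^{2\pi i/3}$.

## 1. Free ball quotients satisfy the equality

Take $\mathbb C^{n+1}$ with a hermitian form $h$ of signature $(n,1)$, linear in the first variable. Let $\mathbb B$ be the set of negative lines. In a basis with $h(x,x)=\sum_{i\le n}|x_i|^2-|x_{n+1}|^2$, a negative line contains exactly one vector $(z,1)$, and $|z|<1$. So $\mathbb B$ is the unit ball in $\mathbb C^n$. It is open in $\mathbb P^n$, hence $T_x\mathbb B=\mathrm{Hom}(x,\mathbb C^{n+1}/x)$. The group $U(n,1)$ acts transitively on $\mathbb B$. The stabilizer of a line $x$ is $U(x^\perp)\times U(x)$, which is compact, so the action is proper.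

**Proposition 1.** Let $\Gamma\subset U(n,1)$ be discrete, with $Y=\Gamma\backslash\mathbb B$ compact, such that no $\gamma\neq1$ in $\Gamma$ fixes a point of $\mathbb B$. Then $Y$ is a smooth projective variety, $K_Y$ is ample, and
$$2(n+1)\,c_2(Y)=n\,c_1(Y)^2\quad\text{in } H^4(Y,\mathbb R).\tag{1}$$

*Proof.* The action is proper and free, so $Y$ is a compact connected complex manifold. Let $\mathcal V=\Gamma\backslash(\mathbb B\times\mathbb C^{n+1})$, a flat bundle, and let $\mathcal S\subset\mathcal V$ be the tautological line subbundle. Then $T_Y=\mathrm{Hom}(\mathcal S,\mathcal V/\mathcal S)$. Tensoring $0\to\mathcal S\to\mathcal V\to\mathcal V/\mathcal S\to0$ with $\mathcal S^*$ gives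
$$0\to\mathcal O_Y\to\mathcal S^*\otimes\mathcal V\to T_Y\to0.\tag{2}$$

*Ampleness.* Taking determinants, $K_Y\cong\mathcal S^{n+1}\otimes(\det\mathcal V)^{-1}$. The factor $\det\mathcal V$ is flat with monodromy in $U(1)$, so it has a flat metric. On $\mathcal S$ use the invariant metric $-h$. The local frame $(z,1)$ has square norm $1-|z|^2$, so up to a positive constant the curvature form is $i$ times
$$-\partial\bar\partial\log(1-|z|^2)=\frac{\sum dz_i\wedge d\bar z_i}{1-|z|^2}+\frac{(\sum\bar z_i\,dz_i)\wedge(\sum z_j\,d\bar z_j)}{(1-|z|^2)^2}.$$
The first term is positive and the second is semipositive. So $K_Y$ is positive, and by Kodaira $Y$ is projective and $K_Y$ is ample.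

*Equality.* A flat bundle has vanishing real Chern classes, so $\mathrm{ch}(\mathcal V)=n+1$. With $s=c_1(\mathcal S^*)$ we get $\mathrm{ch}(\mathcal S^*\otimes\mathcal V)=(n+1)e^s$, and (2) gives $c(T_Y)=(1+s)^{n+1}$. Thus $c_1=(n+1)s$ and $c_2=\frac{n(n+1)}2s^2$. Both sides of (1) equal $n(n+1)^2s^2$. $\square$

So when the group acts freely we get a variety with $K$ ample and
$$\big(2(n+1)c_2(X)-nc_1(X)^2\big)\cdot K_X^{n-2}=0.\tag{3}$$

What changes if $K_X$ is only big and nef? The question, from Niklas Müller, "Inequalities of Miyaoka-Yau type & Uniformisation of varieties of intermediate Kodaira Dimension", arXiv:2601.15138 (2026), is this. Can one find, for every $n\ge3$, a smooth projective $n$-fold $X$ with $K_X$ big and nef, *not ample*, satisfying (3)? For $n\le2$ this is impossible, by Miyaoka. The case $n=1$ is trivial: on a curve, big means positive degree, which means ample.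

## 2. The price of a fixed point in dimension two and in dimension three

To make $K_X$ non-ample we want curves $C$ with $K_X\cdot C=0$. The sensible attempt is to divide a ball quotient by a finite group with fixed points and to resolve without changing $K$.

**Definition.** Let $Z$ be normal with $K_Z$ $\mathbb Q$-Cartier. A resolution $\pi:X\to Z$ is *crepant* if $K_X=\pi^*K_Z$ as $\mathbb Q$-divisor classes.

*Example.* Let a cyclic group of order $N$ act on $\mathbb C^c$ by scalars. Blow up the origin, with exceptional divisor $D$. In the chart $z_1=u$, $z_i=uv_i$, the Jacobian of the blow-up $b$ is $u^{c-1}$. A generator acts by $(u,v)\mapsto(\zeta u,v)$, so the quotient $q$ is smooth with coordinates $(u^N,v)$, and the Jacobian of $q$ is $Nu^{N-1}$. Hence $K=b^*K+(c-1)D$ and $K=q^*K+(N-1)D$. The quotient of the blow-up is crepant exactly when $N=c$.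

*Surfaces, $c=N=2$.* Let $Y$ be a surface as in Proposition 1 with an involution having exactly $k>0$ fixed points, all isolated. It acts as $-1$ at each of them. Let $X$ be the blow-up of these points divided by the involution. By the example $q^*K_X\sim b^*K_Y$. So $K_X$ is nef and big, and it is zero on the exceptional curves. But
$$K_X^2=\tfrac12K_Y^2,\qquad e(X)=\tfrac12(e(Y)-k)+2k=\tfrac12e(Y)+\tfrac32k,$$
so $3c_2(X)-c_1(X)^2=\tfrac12(3e(Y)-K_Y^2)+\tfrac92k=\tfrac92k>0$. Each point costs $3\,(2-\tfrac12)$: it is replaced by a curve with $e=2$, where equality would require $e=\tfrac12$. Equality fails.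

*Threefolds, $c=N=3$.* A scalar action of order $3$ in codimension $3$ is again crepant. The number in (3) is computed on a surface cut out by $n-2$ general members of a multiple of $K$, and such a surface misses sets of codimension $3$. The price should now be zero.

**Theorem A.** Let $n\ge3$. There is a smooth projective $n$-fold $X$ with $K_X$ big and nef but not ample and $\big(2(n+1)c_2(X)-nc_1(X)^2\big)\cdot K_X^{n-2}=0$. Such $X$ exist with $K_X^n$ arbitrarily large, so there are infinitely many.

So the answer to the question is yes. Section 3 makes the last paragraph rigorous, given a suitable automorphism. Sections 4 to 7 produce the automorphism, and that is the harder part. Sections 8 to 11 prove that, up to finding the resolution, all examples arise from ball quotients.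

## 3. Dividing by a scalar of order three in codimension three

**Proposition 2.** Let $n\ge3$. Let $Y$ be a smooth connected projective $n$-fold with $K_Y$ ample that satisfies (1). Let $\varphi$ be an automorphism with $\varphi^3=1$ whose fixed locus $F$ is nonempty and smooth of pure codimension $3$, and which acts on the normal bundle of $F$ as multiplication by $\omega$. Let $b:\tilde Y\to Y$ be the blow-up of $F$, $\tilde\varphi$ the lift of $\varphi$, and $X=\tilde Y/\langle\tilde\varphi\rangle$. Then $X$ is a smooth projective $n$-fold, $K_X$ is big and nef but not ample, $K_X^n=\frac13K_Y^n$, and (3) holds.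

*Proof.*

**Step 1: $X$ is smooth.** An automorphism of finite order is linear in suitable local coordinates at a fixed point. So near a point of $F$ we have $\varphi(z_1,z_2,z_3,w)=(\omega z_1,\omega z_2,\omega z_3,w)$. In the chart $z_1=u$, $z_2=uv_2$, $z_3=uv_3$, the lift is $\tilde\varphi(u,v,w)=(\omega u,v,w)$, and the other charts are similar. So $\tilde\varphi$ fixes the exceptional divisor $D$ pointwise. Since $\mathrm{Fix}(\varphi^2)=\mathrm{Fix}(\varphi^{-1})=F$, the group $\langle\tilde\varphi\rangle$ acts freely off $D$. Hence $X$ is smooth, with coordinates $(u^3,v,w)$ along the image of $D$. It is projective, as a quotient of a projective variety by a finite group.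

**Step 2: compare canonical divisors.** Let $q:\tilde Y\to X$ be the quotient, of degree $3$. The Jacobian of $b$ is $u^2$, because $dz_1dz_2dz_3=u^2\,du\,dv_2\,dv_3$. The Jacobian of $q$ is $3u^2$. So $b^*K_Y+2D\sim K_{\tilde Y}\sim q^*K_X+2D$, and
$$q^*K_X\sim b^*K_Y.\tag{4}$$

**Step 3: nef, big, not ample.** Every curve $C\subset X$ is the image of a curve $C'\subset\tilde Y$, and $K_X\cdot C$ is a positive multiple of $q^*K_X\cdot C'=b^*K_Y\cdot C'\ge0$. So $K_X$ is nef. Next, $3K_X^n=(b^*K_Y)^n=K_Y^n>0$, so $K_X$ is big. Let $\ell$ be a line in a fibre $\mathbb P^2$ of $D\to F$. Then $q^*K_X\cdot\ell=b^*K_Y\cdot\ell=0$, so $K_X$ has degree $0$ on the curve $q(\ell)$ and is not ample.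

**Step 4: the equality, computed away from $F$.** Choose $m$ with $mK_Y$ very ample and general $H_1,\dots,H_{n-2}\in|mK_Y|$. By Bertini $S=\bigcap H_i$ is a smooth surface, and it misses $F$ because $\dim F=n-3$. So $(b^*mK_Y)^{n-2}$ is the class of $b^{-1}(S)\cong S$, which is disjoint from $D$. On $\tilde Y\setminus D$ the map $q$ is étale and $b$ is an isomorphism, so $q^*T_X\cong T_{\tilde Y}\cong b^*T_Y$ there. With (4),
$$3m^{n-2}\big(2(n+1)c_2(X)-nc_1(X)^2\big)K_X^{n-2}=\int_{b^{-1}(S)}\big(2(n+1)c_2-nc_1^2\big)(q^*T_X)=\int_S\big(2(n+1)c_2(Y)-nc_1(Y)^2\big),$$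
and the last integral is $0$ by (1). $\square$

## 4. A cocompact lattice over $\mathbb Z[\sqrt2]$

We need a compact ball quotient with a visible symmetry of order $3$. A first try is the group of $\mathbb Z[\omega]$-matrices preserving $\sum_{i\le n}x_i\bar x_i-x_{n+1}\bar x_{n+1}$. This fails at compactness. The vector $v=(1,0,\dots,0,1)$ is isotropic, and with $\theta=\omega-\omega^2$, $\bar\theta=-\theta$, the map $x\mapsto x+\theta h(x,v)v$ preserves $h$, because the extra terms add up to $(\theta+\bar\theta)h(x,v)h(v,y)=0$. It is a nontrivial unipotent, which Godement's criterion (recalled below) excludes from cocompact arithmetic groups. The cure is a real quadratic base field, with $h$ definite at the second real place.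

**Step 1: the fields.** Let $F_0=\mathbb Q(\sqrt2)$, $\mathcal O=\mathbb Z[\sqrt2]$, $E=F_0(\omega)$, $\theta=\omega-\omega^2=\sqrt{-3}$, and let the bar be the nontrivial automorphism of $E/F_0$.

* Since $2$ is not a square mod $3$, $3\mathcal O$ is prime with residue field $\mathbb F_9$.
* The polynomial $t^2+t+1$ has discriminant $-3$, which generates a prime ideal of $\mathcal O$. A discriminant changes by the square of an index, so $\mathcal O_E=\mathcal O[\omega]$, and $E/F_0$ is unramified at all finite primes except $3\mathcal O$, where it ramifies.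
* $\theta=\omega(1-\omega)$, so $\theta$ is associate to $1-\omega$. From $3=(1-\omega)(1-\omega^2)$ and $1-\omega^2=-\omega^2(1-\omega)$ we see that $3/(\omega-1)$ is also associate to $\theta$.
* $\mathcal O_E/\theta=\mathcal O[t]/(t^2+t+1,\,t-1)=\mathcal O/3=\mathbb F_9$. In particular $\omega\equiv1$ mod $\theta$, and $\theta\mathcal O_E\cap\mathcal O=3\mathcal O$.

There are two real places, $\sigma_1:\sqrt2\mapsto\sqrt2$ and $\sigma_2:\sqrt2\mapsto-\sqrt2$. Extend both to embeddings $E\to\mathbb C$ with $\omega\mapsto e^{2\pi i/3}$.

**Step 2: the form.** Let $\varepsilon=1+\sqrt2$, a unit with conjugate $1-\sqrt2<0$. On $L=\mathcal O_E^{n+1}\subset V=E^{n+1}$ put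
$$h(x,y)=\sum_{i=1}^nx_i\bar y_i-\varepsilon\,x_{n+1}\bar y_{n+1}.$$
Its Gram determinant $-\varepsilon$ is a unit, that is, $L$ is *unimodular*. At $\sigma_1$ the signature is $(n,1)$. At $\sigma_2$ the form is positive definite, because $-(1-\sqrt2)>0$.

**Step 3: the group, its discreteness and cocompactness.** Let $\Lambda=U(L,h)\subset GL_{n+1}(\mathcal O_E)$. It is an arithmetic subgroup of $\mathbf G=\mathrm{Res}_{F_0/\mathbb Q}U(h)$, and $\mathbf G(\mathbb R)=U(n,1)\times U(n+1)$. Since $\mathcal O_E$ is discrete in $\mathbb C\times\mathbb C$ via $(\sigma_1,\sigma_2)$, $\Lambda$ is discrete in $\mathbf G(\mathbb R)$. Recall the theorem of Borel–Harish-Chandra and Mostow–Tamagawa (Godement's criterion): for a connected reductive $\mathbb Q$-group with no nontrivial $\mathbb Q$-characters, arithmetic subgroups are cocompact in the real points if and only if there are no nontrivial rational unipotents. We check both conditions.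

* *Characters.* A character of $\mathbf G$ is trivial on the semisimple part, so it factors through $\det$ onto the torus $\mathrm{Res}_{F_0/\mathbb Q}U(1)$. The real points of this torus form a connected compact group, and its image in $\mathbb R^*$ is $\{1\}$. Real points are Zariski dense, so the character is trivial.
* *Unipotents.* $\mathbf G(\mathbb Q)$ embeds via $\sigma_2$ into the compact group $U(n+1)$, whose elements are diagonalizable. A diagonalizable unipotent is $1$.

So $\Lambda$ is cocompact in $U(n,1)\times U(n+1)$. The second factor is compact, so the projection of $\Lambda$ to $U(n,1)$ is discrete and cocompact. It is injective, since $\sigma_1$ is. Let $V_1=V\otimes_{E,\sigma_1}\mathbb C$ and let $\mathbb B$ be the ball of negative lines in $V_1$. Stabilizers in $\Lambda$ of points of $\mathbb B$ are compact and discrete, hence finite.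

**Step 4: a torsion-free normal subgroup.** For $M\ge1$ let $\Gamma_{0,M}=\{g\in\Lambda:g\equiv1\bmod 3M\}$. As the kernel of reduction it is normal of finite index in $\Lambda$. We claim it is torsion-free. Suppose $g\in\Gamma_{0,M}$ has prime order $p$. Write $g=1+3^kA$ with $k\ge1$, $A$ a matrix over $\mathcal O_E$, and $3\nmid A$.

* If $p\ne3$, expanding $g^p=1$ gives $p\,3^kA\equiv0\bmod3^{2k}$, so $pA\equiv0\bmod3$. As $p$ is invertible mod $3$, $3\mid A$.
* If $p=3$, then $3^{k+1}A+3^{2k+1}A^2+3^{3k}A^3=0$. Dividing by $3^{k+1}$ gives $A+3^kA^2+3^{2k-1}A^3=0$. As $2k-1\ge1$, $3\mid A$.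

Both are contradictions. An element of $\Gamma_{0,M}$ fixing a point of $\mathbb B$ lies in a finite group, so it is $1$. By Proposition 1, $Y_M=\Gamma_{0,M}\backslash\mathbb B$ is smooth projective with $K_{Y_M}$ ample, and it satisfies (1). Fix $M$ and write $\Gamma_0$, $Y$.

## 5. The candidate automorphism and the fixed points one does not see

Since $n\ge3$, the matrix
$$r=\mathrm{diag}(\omega,\omega,\omega,1,\dots,1)=1+(\omega-1)P,\qquad P=\mathrm{diag}(1,1,1,0,\dots,0),$$
has last entry $1$, and it lies in $\Lambda$. As $\Gamma_0$ is normal, $r$ induces an automorphism $\varphi$ of $Y$ with $\varphi^3=1$. At the negative line spanned by $e_{n+1}$, $r$ acts on the tangent space with eigenvalues $\omega,\omega,\omega,1,\dots,1$. This is what Proposition 2 wants.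

The difficulty is that $[x]\in Y$ is fixed by $\varphi$ as soon as *some* $g=\gamma r$ with $\gamma\in\Gamma_0$ fixes $x$, and such a $g$ need not look like $r$. Two things could go wrong: $g$ could have other eigenvalue multiplicities, or the right multiplicities with eigenspaces of the wrong signature. The first is excluded by congruences. The second is not visible in the characteristic polynomial. For $n=3$ the matrix $r_-=\mathrm{diag}(1,\omega,\omega,\omega)\in\Lambda$ has the same characteristic polynomial as $r$. But its $\omega$-eigenspace is indefinite, and it fixes every negative line with first coordinate $0$, a surface in $\mathbb B$.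

**Lemma 3 (multiplicities).** Let $\gamma\in\Gamma_0$ and let $g=\gamma r$ fix a point $x\in\mathbb B$. Then $g^3=1$, and $P'=(g-1)/(\omega-1)$ is an idempotent of rank $3$ in $\mathrm{End}_{\mathcal O_E}(L)$ with $P'\equiv P\bmod\theta$. So $g$ is $\omega$ on $W'=P'V$ and $1$ on $\ker P'$, and these spaces are $h$-orthogonal.

*Proof.* The purpose of dividing by $\omega-1$ is to separate eigenvalues that are all congruent to $1$ mod $\theta$. The element $g$ has finite order, and $g^3\equiv r^3=1\bmod3M$. So $g^3$ is a torsion element of $\Gamma_0$, and $g^3=1$. Next, $g-1=(\omega-1)P+3B$ with $B$ integral, hence $P'=P+\frac3{\omega-1}B$ is integral and $P'\equiv P\bmod\theta$. Since $g^3=1$, $P'$ is diagonalizable with eigenvalues among $0$, $1$, $\frac{\omega^2-1}{\omega-1}=\omega+1=-\omega^2$. Modulo $\theta$ these are $0,1,-1$, which are distinct in $\mathbb F_9$. If the multiplicities are $a,b,c$, then reducing characteristic polynomials gives $t^a(t-1)^b(t+1)^c=t^{n-2}(t-1)^3$ in $\mathbb F_9[t]$. By unique factorization $c=0$, $b=3$, $a=n-2$. So $P'$ is idempotent of rank $3$. If $u\in W'$ and $w\in\ker P'$,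 then $h(u,w)=h(gu,gw)=\omega h(u,w)$, so $h(u,w)=0$. $\square$

At $\sigma_1$ the space $W'$ is a nondegenerate $3$-dimensional subspace of a space of signature $(n,1)$. So $W'_{\sigma_1}$ has signature $(3,0)$ or $(2,1)$. In the second case it contains negative lines $x$. On such a line $g$ acts by $\omega$, so on $\mathrm{Hom}(x,V_1/x)$ the eigenvalues would be $1$ (twice) and $\omega^{-1}=\omega^2$ ($n-2$ times). For $n=3$ this is a fixed surface, where $\varphi$ ramifies in codimension $1$ and (4) breaks down. For $n=4$ the fixed component has codimension $2$, where we have no control of $c_2$. This is the point that needs a new idea. The two signatures differ in the sign of *one number*, the Gram determinant of $W'$ at $\sigma_1$.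

## 6. Hilbert reciprocity decides the signature

For a place $v$ of $F_0$ let $E_v=E\otimes_{F_0}F_{0,v}$. For $d\in F_0^*$ the Hilbert symbol $(d,-3)_v$ is $1$ if $d$ is a norm from $E_v^*$, and $-1$ otherwise. Hilbert reciprocity says that almost all symbols are $1$ and that $\prod_v(d,-3)_v=1$. At a real place of $F_0$ we have $E_v=\mathbb C$, and the symbol is the sign of $d$.

*Example.* Take $d=-\varepsilon$. At $\sigma_1$ it is negative: symbol $-1$. At $\sigma_2$ it is positive: $+1$. At a finite $v\ne3\mathcal O$ it is a unit, and $E_v$ is split or unramified, so it is a norm: $+1$. At $3\mathcal O$, an element of $E_v$ with unit norm is a unit $u$. The bar acts trivially on $\mathcal O_E/\theta$, so $u\bar u\equiv u^2\bmod\theta$. Thus unit norms reduce to squares in $\mathbb F_9$. But $\varepsilon^2=3+2\sqrt2\equiv-\sqrt2$ and $(-\varepsilon)^4\equiv2=-1$, so $-\varepsilon$ is not a square in $\mathbb F_9$: symbol $-1$. The product is $1$, as it should be. Here $-\varepsilon$ is the Gram determinant of the $\omega$-eigenspace of the matrix $r_-$ above. Its negative sign at $\sigma_1$ is recorded by its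 residue mod $3$. The congruence $g\equiv r\bmod3$ will rule out exactly this residue.

**Lemma 4 (signature).** In the situation of Lemma 3, $W'_{\sigma_1}$ is positive definite.

*Proof.* Let $d\in F_0^*$ be the Gram determinant of $h|_{W'}$ in an $E$-basis. It is nonzero because $V=W'\perp\ker P'$ is nondegenerate. Changing the basis multiplies $d$ by some $t\bar t$, so its class modulo norms is well defined. We show that $d$ is a local norm at every $v\neq\sigma_1$.

**Step 1: $v=\sigma_2$.** The form is positive definite there, so $\sigma_2(d)>0$, a norm from $\mathbb C$.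

**Step 2: $v$ finite and split in $E$.** Here $E_v=F_{0,v}\times F_{0,v}$ with norm $(a,b)\mapsto ab$, so every element is a norm.

**Step 3: $v\ne3\mathcal O$ finite and non-split; unimodularity is used here.** Then $E_v/F_{0,v}$ is unramified. As $P'$ is integral, $L_v=P'L_v\perp(1-P')L_v$. Both summands are finitely generated and torsion-free over the discrete valuation ring $\mathcal O_{E,v}$, hence free. Their Gram determinants are fixed by the bar and integral, so they lie in $\mathcal O_v$. Their product is a unit, because $L_v$ is unimodular. So the Gram determinant of $P'L_v$ is a unit representing $d$ modulo local norms, and units are norms in an unramified extension.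

**Step 4: $v=3\mathcal O$; the congruence is used here.** Put $f_i=P'e_i$ for $i=1,2,3$. Then $f_i\equiv Pe_i=e_i\bmod\theta L$, so the Gram matrix of the $f_i$ is $\equiv I_3\bmod\theta$. Its determinant $\delta\in\mathcal O$ satisfies $\delta-1\in\theta\mathcal O_E\cap\mathcal O=3\mathcal O$. In particular $\delta\ne0$, so $(f_i)$ is a basis of $W'$ and $\delta$ represents $d$. By Hensel's lemma ($3$ is odd), $\delta=\eta^2$ with $\eta\in F_{0,v}$, and $\eta^2=N(\eta)$ is a norm.

**Step 5: reciprocity.** All symbols except possibly the one at $\sigma_1$ are $1$, so that one is $1$ too: $\sigma_1(d)>0$. Signature $(2,1)$ would make it negative. So the signature is $(3,0)$. $\square$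

**Proposition 5.** $F=\mathrm{Fix}(\varphi)$ is nonempty and smooth of pure codimension $3$, and $\varphi$ acts on its normal bundle as multiplication by $\omega$.

*Proof.* The line spanned by $e_{n+1}$ is fixed by $r$, so $F\ne\emptyset$. Let $[x]\in F$. Then $rx=\gamma^{-1}x$ for some $\gamma\in\Gamma_0$, and $g=\gamma r$ fixes $x$. Since $\mathbb B\to Y$ is a local isomorphism, $\varphi$ near $[x]$ is $g$ near $x$. The $g$-stable line $x$ lies in an eigenspace of $g$, that is, in $W'_{\sigma_1}$ or in $(\ker P')_{\sigma_1}$. It is negative, so by Lemma 4 it lies in $(\ker P')_{\sigma_1}$, and $g$ acts on it by $1$. Now $\dim\ker P'=n-2$, so on $T_x\mathbb B=\mathrm{Hom}(x,V_1/x)$ the eigenvalues of $g$ are $\omega$ (three times, from $W'$) and $1$ ($n-3$ times). Since $\varphi$ has finite order it is linear in suitable coordinates at $[x]$, and the claim follows. $\square$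

## 7. Existence, and infinitely many examples in each dimension

*Proof of Theorem A.* For every $M$, Propositions 2 and 5 apply to $Y_M$ and $\varphi$. They give $X_M$ with $K_{X_M}$ big and nef, not ample, satisfying (3), and with $K_{X_M}^n=\frac13K_{Y_M}^n$. It remains to see that this number is unbounded. The map $Y_M\to Y_1$ is étale of degree $[\Gamma_{0,1}:\Gamma_{0,M}]$, hence
$$K_{X_M}^n=\tfrac13\,[\Gamma_{0,1}:\Gamma_{0,M}]\,K_{Y_1}^n .$$
The group $\Gamma_{0,1}$ is infinite, because $Y_1$ is compact and $\mathbb B$ is not. Also $\bigcap_M\Gamma_{0,M}=1$ and $\Gamma_{0,MM'}\subset\Gamma_{0,M}$. Given $N$ distinct elements $g_i\in\Gamma_{0,1}$, choose for each pair $i\neq j$ an $M_{ij}$ with $g_i^{-1}g_j\notin\Gamma_{0,M_{ij}}$, and let $M=\prod M_{ij}$. Then the $g_i$ lie in different cosets of $\Gamma_{0,M}$, so the index is at least $N$. $\blacksquare$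

## 8. The classification of canonical models

Let $X$ be smooth projective of dimension $n$ with $K_X$ big and nef. By the base-point-free theorem (applied to $K_X$, since $2K_X-K_X$ is nef and big) some multiple $m_0K_X$ is $\pi^*A$. Here $\pi:X\to Z$ is a birational morphism with connected fibres onto a normal projective $Z$, and $A$ is an ample Cartier divisor. This $Z=X_{can}$ is the *canonical model*. The set of points of $Z$ with positive-dimensional fibre has codimension $\ge2$, and $\pi$ is an isomorphism elsewhere (Zariski's main theorem), so $A\sim m_0K_Z$. Thus $K_Z$ is $\mathbb Q$-Cartier and ample, and $K_X=\pi^*K_Z$. Conversely, suppose $\pi:X\to Z$ is birational onto a normal projective $Z$, $K_Z$ is ample, and $K_X\sim_{\mathbb Q}\pi^*K_Z$. Then $H^0(X,kK_X)=H^0(Z,kK_Z)$ for divisible $k$, and $Z=X_{can}$.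

*Example.* In Proposition 2 let $f:Y\to Z=Y/\varphi$ be the quotient and $\pi:X\to Z$ the induced birational morphism, so $\pi q=fb$. Divisors on a quotient by a finite group $G$ are $\mathbb Q$-Cartier: if $u$ is a local equation for the pullback near an orbit, then $\prod_gg^*u$ descends to a local equation for $|G|$ times the divisor. As $f$ is étale in codimension $1$, $K_Y\sim_{\mathbb Q}f^*K_Z$, so $K_Z$ is ample. By (4), $q^*K_X\sim_{\mathbb Q}q^*\pi^*K_Z$, and applying $q_*$ gives $3K_X\sim_{\mathbb Q}3\pi^*K_Z$. So $X_{can}=Y/\varphi$, and $\pi$ contracts $q(D)$ onto $f(F)$, of dimension $n-3$.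

A finite morphism is *quasi-étale* if it is étale outside a subset of codimension $\ge2$; for example $\mathbb C^2\to\mathbb C^2/\pm1$ is. We use one published theorem, from Greb–Kebekus–Peternell–Taji, "The Miyaoka–Yau inequality and uniformisation of canonical models", Ann. Sci. ÉNS 52 (2019).

**(GKPT)** If $X$ is projective with terminal singularities, of general type, $K_X$ nef, and equality holds in the Miyaoka–Yau inequality, then there are a smooth compact ball quotient $Y$ (by a group acting freely) and a finite Galois quasi-étale morphism $Y\to X_{can}$.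

**Theorem B.** Let $X$ be smooth projective of dimension $n\ge3$ with $K_X$ big and nef. Equivalent are:

(a) $(2(n+1)c_2(X)-nc_1(X)^2)\cdot K_X^{n-2}=0$;

(b) $X_{can}\cong\Gamma\backslash\mathbb B^n$ for a discrete cocompact $\Gamma\subset PU(n,1)$ such that every $\gamma\ne1$ has fixed locus empty or of codimension $\ge3$.

In this case $\pi$ is a crepant resolution and an isomorphism outside $\mathrm{Sing}(X_{can})$, which is the image of the non-free locus of $\Gamma$ and has codimension $\ge3$. All stabilizers satisfy $\Gamma_x\subset SL(T_x\mathbb B^n)$. $K_X$ is ample iff $\Gamma$ acts freely. The bound $\dim\pi(\mathrm{Exc}\,\pi)\le n-3$ is sharp for every $n\ge3$.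

**Corollary ($n=3$).** The canonical models of smooth threefolds with $K_X$ big and nef, not ample, and equality are exactly the $\Gamma\backslash\mathbb B^3$ with $\Gamma\subset PU(3,1)$ discrete, cocompact, not acting freely, with only isolated fixed points (for each $\gamma\ne1$), and with $\Gamma_x\subset SL(T_x\mathbb B^3)$ for all $x$.

The plan is to redo the surface computation of Section 2 on a general surface section: each quotient point costs $e(\text{fibre})-1/|\text{stabilizer}|$, which is always positive.

## 9. A smooth cover and two local facts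

First we extend Proposition 1 from $U(n,1)$ to $PU(n,1)=\mathrm{Aut}(\mathbb B^n)$. We use Selberg's lemma: a finitely generated linear group in characteristic $0$ has a torsion-free normal subgroup of finite index.

**Lemma 6.** Let $\Gamma_0\subset PU(n,1)$ be discrete and cocompact, acting freely on $\mathbb B^n$, and $Y=\Gamma_0\backslash\mathbb B^n$. Then $Y$ is projective, $K_Y$ is ample, and (1) holds.

*Proof.* $\Gamma_0=\pi_1(Y)$ is finitely generated. Its preimage in $SU(n,1)$, where $PU(n,1)=SU(n,1)/\mu_{n+1}$, is finitely generated and linear. So it has a torsion-free subgroup of finite index. This subgroup meets $\mu_{n+1}$ trivially and maps isomorphically onto a finite-index subgroup of $\Gamma_0$. Replace that by its normal core $\Gamma_1$ in $\Gamma_0$, which still lifts to $U(n,1)$. By Proposition 1, $Y'=\Gamma_1\backslash\mathbb B^n$ is projective with $K_{Y'}$ ample, and satisfies (1). Now $Y=Y'/(\Gamma_0/\Gamma_1)$ is projective. The map $Y'\to Y$ is finite étale, so $K_{Y'}$ is the pullback of $K_Y$, and ampleness descends. Finally $H^4(Y,\mathbb R)\to H^4(Y',\mathbb R)$ is injective, so (1)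 descends. $\square$

**Lemma 7 (setup).** Let $X$ be as in Theorem B and assume (a) or (b). Then there are a free compact ball quotient $Y$ as in Lemma 6 and a finite group $G$ acting effectively on $Y$ with quotient $f:Y\to Y/G=Z=X_{can}$, such that the locus $\{y:G_y\ne1\}$ has codimension $\ge2$, and $\ge3$ in case (b). Moreover $K_Y\sim_{\mathbb Q}f^*K_Z$, and $Z=\Gamma\backslash\mathbb B^n$ with $\Gamma\subset PU(n,1)$ discrete and cocompact and $\Gamma_x\cong G_y$ for $x$ over $y$.

*Proof.* We note first that for a quotient $f$ by a finite group acting effectively, $f$ is étale at $y$ iff $G_y=1$. Indeed, if $G_y=1$ then $f$ is a local isomorphism at $y$. If $G_y\ne1$ then general points near $y$ share their image with $|G_y|-1$ other points near $y$.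

*Case (a).* A smooth variety has terminal singularities, so GKPT gives $f$, with Galois group $G$. Quasi-étaleness gives codimension $\ge2$. Let $\Gamma$ be the group of all lifts of elements of $G$ to the universal cover $\mathbb B^n$. It is an extension of $G$ by $\pi_1(Y)$, hence a finite union of cosets of a discrete subgroup, hence discrete. It is cocompact and $Z=\Gamma\backslash\mathbb B^n$. The map $\Gamma_x\to G_y$ is injective because $\pi_1(Y)$ acts freely. It is surjective because a lift of $g\in G_y$ moves $x$ within the fibre over $y$ and can be corrected by $\pi_1(Y)$.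

*Case (b).* $\Gamma$ acts properly and cocompactly on the simply connected $\mathbb B^n$, so it is finitely generated, and it is linear by the adjoint representation. Let $\Gamma_0\lhd\Gamma$ be torsion-free of finite index (Selberg). Stabilizers are finite, so $\Gamma_0$ acts freely. Put $Y=\Gamma_0\backslash\mathbb B^n$ and $G=\Gamma/\Gamma_0$. As before $\Gamma_x\cong G_y$. The preimage of $\{y:G_y\ne1\}$ in $\mathbb B^n$ is the locally finite union of the fixed loci of the elements $\gamma\ne1$, of codimension $\ge3$.

In both cases $f$ is étale outside codimension $\ge2$, so $K_Y\sim_{\mathbb Q}f^*K_Z$. $\square$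

From here on $X,Y,Z,G,\Gamma$ are as in Lemma 7.

**Fact 1.** $\pi$ is an isomorphism over $Z_{reg}$.

*Proof.* Let $U=Z_{reg}$. On $\pi^{-1}(U)$ we have $K_X=\pi^*K_U+J$ with $J\ge0$ the divisor of the Jacobian. It is supported over a set of codimension $\ge2$ in $U$, because $\pi$ is an isomorphism over the complement of such a set. For divisible $m$, $mK_X\sim\pi^*(mK_Z)$, so $\mathcal O(mJ)$ is trivial on $\pi^{-1}(U)$. So $mJ$ is the divisor of a regular function on $\pi^{-1}(U)$. As $\pi_*\mathcal O=\mathcal O$, this function comes from $U$, where it has no zeros outside codimension $\ge2$, hence no zeros at all. So $J=0$, and $\pi$ is étale over $U$. Being also proper and birational, it is an isomorphism over $U$. $\square$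

**Fact 2.** $Z$ is singular exactly at the images of the points $y$ with $G_y\ne1$.

*Proof.* If $G_y=1$, then $f$ is étale at $y$ and $Z$ is smooth at $f(y)$. In general $G_y$ acts faithfully on $T_yY$, and $Z$ near $f(y)$ looks like $T_yY/G_y$. By Chevalley–Shephard–Todd this is smooth iff $G_y$ is generated by pseudo-reflections, i.e. elements fixing a hyperplane. There are none, as the non-free locus has codimension $\ge2$. So it is smooth only if $G_y=1$. $\square$

## 10. An Euler number formula and the proof of Theorem B

Choose $m$ with $mK_Z$ very ample, $mK_X\sim\pi^*(mK_Z)$ and $mK_Y\sim f^*(mK_Z)$. Take general $H_1,\dots,H_{n-2}\in|mK_Z|$, and put $S=\bigcap H_i$, $S_X=\pi^{-1}(S)$, $S_Y=f^{-1}(S)$. The pulled-back systems are base-point-free, so by Bertini $S_X$ and $S_Y$ are smooth surfaces. Let $B\subset S$ be the set of points $s$ whose preimages $y$ in $Y$ have $G_y\neq1$; write $|G_s|=|G_y|$. The non-free locus has codimension $\ge2$, so $B$ is finite.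

**Proposition 8.**
$$m^{n-2}\big(2(n+1)c_2(X)-nc_1(X)^2\big)K_X^{n-2}=2(n+1)\sum_{s\in B}\Big(e(\pi^{-1}(s))-\frac1{|G_s|}\Big),\tag{5}$$
and every term of the sum is positive.

*Proof.*

**Step 1: trade $c_2$ for Euler numbers.** From $0\to T_{S_X}\to T_X|_{S_X}\to\mathcal O(mK_X)^{n-2}\to0$, with $K=K_X|_{S_X}$,
$$c_1(S_X)=-(1+(n-2)m)K,\qquad c_2(X)|_{S_X}=c_2(S_X)+(n-2)m\,K\cdot c_1(S_X)+\tbinom{n-2}2m^2K^2 .$$
So $c_2(X)\cdot S_X=e(S_X)+a\,K_X^2\cdot S_X$ with $a$ depending only on $m,n$. The same computation on $Y$ gives the same $a$. Also $K_Y^2\cdot S_Y=m^{n-2}K_Y^n=|G|\,m^{n-2}K_Z^n=|G|\,K_X^2\cdot S_X$. Therefore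
$$m^{n-2}\big(2(n+1)c_2(X)-nc_1(X)^2\big)K_X^{n-2}=2(n+1)e(S_X)+(2(n+1)a-n)K_X^2\cdot S_X ,$$
while (1) on $Y$ gives $0=2(n+1)e(S_Y)+(2(n+1)a-n)|G|\,K_X^2\cdot S_X$. Subtracting $\frac1{|G|}$ times the second from the first, the left side of (5) is $2(n+1)\big(e(S_X)-\frac1{|G|}e(S_Y)\big)$.

**Step 2: localize at $B$.** By Fact 2, $S\setminus B\subset Z_{reg}$. Over it $\pi$ is an isomorphism (Fact 1) and $f$ is étale of degree $|G|$. Over $s\in B$ the map $f$ has $|G|/|G_s|$ points. Euler numbers of complex varieties are additive, so
$$e(S_X)=e(S\setminus B)+\sum_{s\in B}e(\pi^{-1}(s)),\qquad e(S_Y)=|G|\,e(S\setminus B)+\sum_{s\in B}\frac{|G|}{|G_s|},$$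
and (5) follows.

**Step 3: the fibre $C=\pi^{-1}(s)$ is a connected set of dimension $\le1$.** It is connected because $Z$ is normal. The locus in $Z$ where fibres have dimension $\ge2$ has preimage of dimension $\le n-1$, so it has dimension $\le n-3$, and the general $S$ avoids it.

**Step 4: $H^1(C,\mathbb Q)=0$.** Let $y\in S_Y$ lie over $s$. In coordinates linearizing the action of $G_y$ on $S_Y$ at $y$, choose small $G_y$-invariant balls $N_t$ around $y$, shrinking to $y$, whose $G$-translates by different cosets of $G_y$ are disjoint. The map $f:S_Y\to S$ is closed with fibres the $G$-orbits, so $S$ carries the quotient topology. The sets $U_t=f(N_t)$ are a basis of neighborhoods of $s$ in $S$, with $U_t$ homeomorphic to $N_t/G_y$; we may assume $U_t\cap B=\{s\}$. Put $\tilde U_t=\pi^{-1}(U_t)\subset S_X$. Since $\pi$ is proper, the $\tilde U_t$ are a basis of neighborhoods of $C$. By Facts 1 and 2, $\tilde U_t\setminus C$ is homeomorphic to $U_t\setminus\{s\}\cong(N_t\setminus y)/G_y$. Hence, by transfer,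
$$H^1(\tilde U_t\setminus C,\mathbb Q)=H^1(N_t\setminus y,\mathbb Q)^{G_y}=0,$$
as $N_t\setminus y$ is homotopy equivalent to the sphere $S^3$. In the exact sequence
$$H^1(\tilde U_t,\tilde U_t\setminus C;\mathbb Q)\to H^1(\tilde U_t;\mathbb Q)\to H^1(\tilde U_t\setminus C;\mathbb Q)=0$$
the first group is $H_3(C,\mathbb Q)$ by duality in the oriented $4$-manifold $\tilde U_t$. It is $0$ because $C$ has real dimension $\le2$. So $H^1(\tilde U_t,\mathbb Q)=0$ for all small $t$. Since $H^1(C,\mathbb Q)=\varinjlim_tH^1(\tilde U_t,\mathbb Q)$ for the compact set $C$, it vanishes.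

**Step 5: positivity.** If $C$ is a point, $e(C)=1$. Otherwise $C$ is a connected curve with $b_1=0$, and $e(C)=1+(\text{number of irreducible components})$. In either case $e(C)\ge1>1/|G_s|$. $\square$

*Proof of Theorem B.*

**Step 1: (a) and (b) are equivalent.** Assume (a) or (b), so that (5) is available. Its left side is zero iff $B=\emptyset$. Let $R\subset Z$ be the image of the non-free locus. If $\dim R\le n-3$, the general $S$ misses $R$ and $B=\emptyset$. If $\dim R=n-2$, every intersection of $n-2$ ample divisors meets $R$ and $B\ne\emptyset$. So (3) holds iff the non-free locus has codimension $\ge3$. If (b) holds, it has codimension $\ge3$ by Lemma 7, so (a) follows. If (a) holds, we get codimension $\ge3$. An element $\gamma\ne1$ of $\Gamma$ fixing $x$ maps to a nontrivial element of $G_y$, so its fixed locus lies over the non-free locus and has codimension $\ge3$. This is (b).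

**Step 2: singularities and ampleness.** $X$ is smooth and $K_X=\pi^*K_Z$, so $\pi$ is a crepant resolution. By Fact 2, $\mathrm{Sing}(Z)$ is the image of the non-free locus, of codimension $\ge3$; by Fact 1, $\pi$ is an isomorphism outside it. If $\Gamma$ acts freely, $Z$ is smooth, $\pi$ is an isomorphism and $K_X$ is ample. If $K_X$ is ample, $\pi$ contracts no curve, since $K_X=\pi^*K_Z$ has degree $0$ on contracted curves. So $\pi$ is finite and birational onto a normal variety, hence an isomorphism. Then $Z$ is smooth, and $\Gamma$ acts freely by Fact 2.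

**Step 3: stabilizers have determinant $1$; for this we show that $K_X$ is locally trivial over $Z$.** $K_X$ is $\pi$-nef, and $K_X-K_X=0$ is $\pi$-nef and $\pi$-big because $\pi$ is birational. By the relative base-point-free theorem $kK_X$ is $\pi$-generated for all $k\gg0$. Fix such a $k$ and $z\in Z$. Over a neighborhood of $z$ there is a section of $kK_X$ that is nonzero at some point of $\pi^{-1}(z)$. On a curve in $\pi^{-1}(z)$ the degree of $kK_X$ is $0$, so a section nonzero at one point of an irreducible curve has no zeros on it. The fibre is connected, so the section has no zeros on $\pi^{-1}(z)$. By properness it has none on $\pi^{-1}(U)$ for a neighborhood $U$ of $z$. Thus $kK_X$ and $(k+1)K_X$ are both trivial on $\pi^{-1}(U)$ for some $U$, hence so is $K_X$. (In particular $K_Z$ is Cartier.)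

Let $\eta$ be a nowhere vanishing $n$-form on $\pi^{-1}(U)$. By Fact 1 it is a nowhere vanishing $n$-form on $U_{reg}$. Its pullback by $f$, which is étale over $U_{reg}$, is a $G$-invariant nowhere vanishing $n$-form on $f^{-1}(U_{reg})$. The complement of $f^{-1}(U_{reg})$ in $f^{-1}(U)$ has codimension $\ge2$, so the form extends to $f^{-1}(U)$, and its zero divisor is empty. At a point $y$ over $z$ we get a nonzero $G_y$-invariant element of $\det T_y^*Y$. So $G_y\subset SL(T_yY)$, that is, $\Gamma_x\subset SL(T_x\mathbb B^n)$.

**Step 4: sharpness.** $\mathrm{Exc}(\pi)$ lies over $\mathrm{Sing}(Z)$, of dimension $\le n-3$. For the varieties of Theorem A the example in Section 8 gives $X_{can}=Y/\varphi$ and $\pi(\mathrm{Exc}\,\pi)=f(F)$, of dimension exactly $n-3$. $\square$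

## 11. Threefolds

*Proof of the Corollary.* *Necessity* is Theorem B: for $n=3$, codimension $\ge3$ means isolated, and $K_X$ not ample means that $\Gamma$ does not act freely.

*Sufficiency.* Given such $\Gamma$, let $\Gamma_0$, $Y=\Gamma_0\backslash\mathbb B^3$ and $G=\Gamma/\Gamma_0$ be as in case (b) of Lemma 7; their construction uses only $\Gamma$. Let $f:Y\to Z=Y/G$.

**Step 1: $\omega_Y$ is locally trivial as a $G$-sheaf.** Let $y\in Y$. Since $Y$ is projective, the orbit $Gy$ lies in a $G$-invariant affine open set. As $G_y\subset SL(T_yY)$ acts trivially on the fibre of $\omega_Y$ at $y$, a nonzero value at $y$ extends uniquely to a $G$-invariant choice of nonzero values along $Gy$. Choose a $3$-form on the affine set with these values and average it over $G$. The result is $G$-invariant with the same values, so it is an invariant generator near the orbit.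

**Step 2: resolve.** By Bridgeland–King–Reid (J. AMS 14 (2001), Theorem 1.2 and the case of dimension $\le3$), $X=G\text{-}\mathrm{Hilb}(Y)\to Y/G=\Gamma\backslash\mathbb B^3$ is a projective crepant resolution. Here $G\text{-}\mathrm{Hilb}(Y)$ parametrizes $G$-invariant finite subschemes of $Y$ whose ring of functions is the regular representation of $G$; free orbits are examples.

**Step 3: check the properties.** $f$ is étale outside finitely many points, so $K_Y\sim_{\mathbb Q}f^*K_Z$. By Lemma 6 $K_Y$ is ample, hence $K_Z$ is ample. So $K_X$, the pullback of $K_Z$, is big and nef, and by Section 8 the canonical model of $X$ is $Z=\Gamma\backslash\mathbb B^3$. Isolated fixed points have codimension $3$, so (b) of Theorem B holds, and with it the equality (a). The action is not free, so $K_X$ is not ample. $\square$
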